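# Spaces of polynomials with real Wronskian zeros but no basis with real partial Wronskians

## Wronskians, orders and degrees

Throughout, polynomials have real coefficients, and $\mathcal P_n=\{f\in\mathbb R[u]:\deg f\le n\}$ (with $0\in\mathcal P_n$).

**Definition (Wronskian).** For $f_1,\dots,f_i\in\mathbb R[u]$,
$$\mathrm{Wr}(f_1,\dots,f_i)=\det\big[f_j^{(k-1)}(u)\big]_{k,j=1}^{i}.$$
For one polynomial, $\mathrm{Wr}(f_1)=f_1$. For two, $\mathrm{Wr}(f_1,f_2)=f_1f_2'-f_1'f_2$. Example: $\mathrm{Wr}(u,u^2+1)=u\cdot 2u-(u^2+1)=u^2-1$.

**Definition (Wronskian of a space).** For a $d$-dimensional space $V\subseteq\mathbb R[u]$, $\mathrm{Wr}(V)$ is the Wronskian of any basis of $V$. By (W1) below it is defined up to a nonzero scalar, and by (W5) it is not the zero polynomial, so its zeros are well defined. Example: $V=\mathrm{span}(u,u^2+1)$ also has the basis $(u-1)^2,(u+1)^2$, and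
$$\mathrm{Wr}((u-1)^2,(u+1)^2)=2(u-1)(u+1)\big[(u-1)-(u+1)\big]=-4(u^2-1),$$
which is proportional to $u^2-1$.

**Definition (real-rooted).** A polynomial is real-rooted if it is nonzero and all its complex zeros are real. Nonzero constants are real-rooted. Example: $(u-1)^2(u+2)$ is real-rooted, $u^2+1$ is not.

**Definition (zeros in an interval).** An interval $I\subseteq\mathbb R$ may be open, closed or half-open, bounded or not, a single point, or empty. A nonzero polynomial has all its zeros in $I$ if all its complex zeros are real and belong to $I$; for a nonzero constant this holds vacuously. Example: $u^2-1$ has all its zeros in $[-1,1]$ but not in $[0,1]$.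

**Definition (orders and degrees of a space).** Let $a\in\mathbb R$. The orders of $V$ at $a$ are the numbers $\mathrm{ord}_a f$ for nonzero $f\in V$; the degrees of $V$ are the numbers $\deg f$ for nonzero $f\in V$. Example: $\mathrm{span}(u,u^2+1)$ has orders $\{0,1\}$ at $0$, orders $\{0,2\}$ at $1$ (because of $(u-1)^2$), and degrees $\{1,2\}$.

If $\dim V=d$, there are exactly $d$ orders $e_1<\dots<e_d$ at $a$, and $\{f\in V:\mathrm{ord}_af\ge e_i\}$ (with $0$ included) has dimension $d-i+1$. To see this, let $V^{\ge e}$ be the subspace of elements vanishing at $a$ to order at least $e$. The map "coefficient of $(u-a)^e$" on $V^{\ge e}$ has kernel $V^{\ge e+1}$. So the dimension drops by one if $e$ is an order and by zero otherwise, and it drops in total from $d$ to $0$. In the same way, using the coefficient of $u^n$, there are exactly $d$ degrees $n_1<\dots<n_d$, and $\{f\in V:\deg f\le n_i\}$ has dimension $i$. Elements with distinct orders (or distinct degrees) are independent, so $V$ has a basis with orders $e_1,\dots,e_d$, and one with degrees $n_1,\dots,n_d$.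

We shall use the following textbook facts.

**(W1)** If $(\tilde f_1,\dots,\tilde f_i)=(f_1,\dots,f_i)A$ with a constant matrix $A$, the Wronskian is multiplied by $\det A$, because the matrix $[f_j^{(k-1)}]$ is multiplied by $A$ on the right.

**(W2)** $\mathrm{Wr}(qf_1,\dots,qf_i)=q^i\,\mathrm{Wr}(f_1,\dots,f_i)$. By the Leibniz rule $(qf_j)^{(k-1)}=\sum_{l\le k}\binom{k-1}{l-1}q^{(k-l)}f_j^{(l-1)}$, so the matrix is multiplied on the left by a lower triangular matrix with diagonal entries $q$.

**(W3)** $\mathrm{Wr}(1,u,\dots,u^{m-1},h_1,\dots,h_s)=\Big(\prod_{k=0}^{m-1}k!\Big)\mathrm{Wr}(h_1^{(m)},\dots,h_s^{(m)})$. The first $m$ columns vanish below row $m$, and their top $m\times m$ block is upper triangular with diagonal $0!,1!,\dots,(m-1)!$. For $m=1$: $\mathrm{Wr}(1,h_1,\dots,h_s)=\mathrm{Wr}(h_1',\dots,h_s')$.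

**(W4)** If $\alpha(u)=\lambda u+\mu$ with $\lambda\ne0$, then $\mathrm{Wr}(f_1\circ\alpha,\dots,f_i\circ\alpha)=\lambda^{\binom i2}\,\mathrm{Wr}(f_1,\dots,f_i)\circ\alpha$, since the $k$-th row acquires the factor $\lambda^{k-1}$.

**(W5)** $\mathrm{Wr}(V)$ is not zero, its order at $a$ is $\sum e_i-\binom d2$, and its degree is $\sum n_i-\binom d2$.

*Proof of (W5).* Put $t=u-a$ and take a basis $f_i=c_it^{e_i}+(\text{higher powers})$ with $c_i\ne0$. Write $(e)_k=e(e-1)\cdots(e-k+1)$. In $f_i^{(k-1)}$ the coefficient of $t^{e_i-k+1}$ is $c_i(e_i)_{k-1}$, and all lower powers are absent. So every product in the expansion of the determinant has order at least $\sum e_i-\binom d2$, and the coefficient of that power in the determinant is $c_1\cdots c_d\det[(e_i)_{k-1}]$. Since $(e)_{k-1}$ is a monic polynomial in $e$ of degree $k-1$, this determinant is the Vandermonde product $\prod_{i<j}(e_j-e_i)\ne0$. For the degree, take a basis with degrees $n_1,\dots,n_d$ and read off the highest power in the same way. $\square$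

In the example, at $a=1$ the order is $0+2-1=1$ and the degree is $1+2-1=2$, in accordance with $u^2-1$. If $X\subseteq\mathcal P_N$ has dimension $s$, its degrees sum to at most $N+(N-1)+\dots+(N-s+1)=sN-\binom s2$, so
$$\deg\mathrm{Wr}(X)\le sN-2\tbinom s2=s(N-s+1).\tag{1}$$

**Definition (partial Wronskians).** The partial Wronskians of a basis $(f_1,\dots,f_d)$ of $V$ are $\mathrm{Wr}(f_1),\ \mathrm{Wr}(f_1,f_2),\dots,\ \mathrm{Wr}(f_1,\dots,f_d)$. Call the basis good for $I$ if all of them have all their zeros in $I$. Example: for $V=\mathrm{span}(u,u^2+1)$ and $I=[-1,1]$, the basis $(u,u^2+1)$ is good, since its partial Wronskians are $u$ and $u^2-1$. The basis $(u^2+1,u)$ is not, since its first partial Wronskian is $u^2+1$. So the basis must be chosen.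

## Good bases: what is asked and what is true

The last partial Wronskian is $\mathrm{Wr}(V)$ up to a scalar, so a good basis can exist only if $\mathrm{Wr}(V)$ has all its zeros in $I$. The question is the converse. It comes from Steven N. Karp, Kevin Purbhoo, "Universal Plücker coordinates for the Wronski map and positivity in real Schubert calculus", arXiv:2309.04645 (2023).

*Let $V\subseteq\mathbb R[u]$ be finite-dimensional, with all zeros of $\mathrm{Wr}(V)$ real and contained in the interval $I$. Is there a basis $(f_1,\dots,f_d)$ of $V$ such that for $1\le i\le d$ all zeros of $\mathrm{Wr}(f_1,\dots,f_i)$ are real and contained in $I$?*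

The answer is no. We shall prove the following four statements.

**Theorem 1.** Let $g=7u^2-7u+2$, $f=u^5(2u^2-7u+7)$, $V=\mathrm{span}(f,g)$. Then $\mathrm{Wr}(g,f)=70\,u^4(u-1)^4$, but every nonzero element of $V$ has a non-real zero. Hence, with $I=[0,1]$, no basis $(f_1,f_2)$ as required exists; already $\mathrm{Wr}(f_1)=f_1$ fails.

**Theorem 2.** Let $d\ge1$ and let $I\subseteq\mathbb R$ be an interval. The property in the question holds for all $d$-dimensional $V$ with all zeros of $\mathrm{Wr}(V)$ in $I$ if and only if $d=1$ or $I$ has at most one point. If $d\ge2$ and $I$ has at least two points, there is such a $V$ for which no basis has all $\mathrm{Wr}(f_1,\dots,f_i)$ real-rooted, even without asking that the zeros lie in $I$.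

**Theorem 3.** Let $V\subset\mathcal P_n$, $\dim V=2$, with all zeros of $\mathrm{Wr}(V)$ in an interval $I$.

- (a) If $n\le3$, some nonzero $f_1\in V$ has all its zeros in $I$ (so the answer is yes).
- (b) If $n\le4$, some nonzero $f_1\in V$ is real-rooted (so the answer is yes for $I=\mathbb R$). For $n=4$ and every compact interval $I$ with nonempty interior there is a $V$ such that no nonzero $f_1\in V$ has all its zeros in $I$.
- (c) For $n\ge5$ there is a $V$ with no real-rooted nonzero element.

**Proposition 4.** If $\dim V=n$ and $V\subset\mathcal P_n$, the answer is yes.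

When $d=2$, only $f_1$ matters: any completion of $f_1$ to a basis gives $\mathrm{Wr}(f_1,f_2)=\mathrm{Wr}(V)$ up to a scalar. This explains the phrases "so the answer is yes" in Theorem 3.

## Dimension one, and intervals with at most one point

We start with the cases where the answer is yes for simple reasons; they form one half of Theorem 2.

**The case $d=1$.** Here $\mathrm{Wr}(f_1)$ is $\mathrm{Wr}(V)$ up to a scalar, and there is nothing else to check.

**The case where $I$ has at most one point.** The aim is to show that $V$ is spanned by powers of one linear form. Since $\mathrm{Wr}(V)$ has all its zeros in $I$, we can write $\mathrm{Wr}(V)=C(u-a)^N$ with $C\neq0$, where $a\in I$ if $N>0$ and $a$ is an arbitrary real number if $N=0$. Let $e_1<\dots<e_d$ be the orders of $V$ at $a$ and $n_1<\dots<n_d$ its degrees. By (W5), $\sum e_i-\binom d2=N=\sum n_i-\binom d2$, so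
$$\sum e_i=\sum n_i.\tag{2}$$
The subspace $\{f\in V:\deg f\le n_i\}$ has dimension $i$, so it has $i$ distinct orders at $a$. All of them are at most $n_i$, because a nonzero polynomial vanishes at $a$ to order at most its degree. So at least $i$ of the numbers $e_1<\dots<e_d$ are at most $n_i$, that is, $e_i\le n_i$. With (2), $e_i=n_i$ for every $i$.

Now $\{f\in V:\deg f\le e_i\}$ has dimension $i$ and $\{f\in V:\mathrm{ord}_a f\ge e_i\}$ has dimension $d-i+1$. The dimensions add up to $d+1$, so the two subspaces share a nonzero element; having degree at most $e_i$ and order at least $e_i$, it is a multiple of $(u-a)^{e_i}$. Hence $f_i=(u-a)^{e_i}$, $1\le i\le d$, lie in $V$ and form a basis. By (W5) applied at $a$, the order at $a$ and the degree of $\mathrm{Wr}(f_1,\dots,f_i)$ coincide, so it is a nonzero constant times a power of $u-a$. If $N>0$, then $a\in I$ and the basis is good. If $N=0$, then $\sum e_i=\binom d2$ forces $\{e_i\}=\{0,\dots,d-1\}$, all partial Wronskians are constants, and the basis is good as well. $\square$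

For instance, $V=\mathrm{span}(1,u,u^3)$ has $\mathrm{Wr}(V)=6u$, and $(1,u,u^3)$ has partial Wronskians $1,1,6u$.

## Elements with a double zero, and where they stop helping

Let $d=2$. The natural way to find a good $f_1$ is this. Let $x$ be a zero of $\mathrm{Wr}(V)$, and let $e_1<e_2$ be the orders at $x$. By (W5), $e_1+e_2-1\ge1$, so $e_2\ge2$: some element of $V$ vanishes at $x\in I$ to order at least two. That places two zeros in $I$ at once. How far does it go?

If $V\subset\mathcal P_2$, this element is a multiple of $(u-x)^2$, and we are done. (If $\mathrm{Wr}(V)$ has no zero, then $n_1+n_2=1$ by (W5), so $V=\mathcal P_1$ and $f_1=1$ works.)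

If $V\subset\mathcal P_3$, the element is $(u-x)^2$ times a polynomial of degree at most one, so it is real-rooted. But the last zero may leave $I$. Take $V=\mathrm{span}(1,u^3-3u)$, with $\mathrm{Wr}(1,u^3-3u)=3(u^2-1)$ and $I=[-1,1]$. The double zero at $1$ gives $u^3-3u+2=(u-1)^2(u+2)$, and the double zero at $-1$ gives $u^3-3u-2=(u+1)^2(u-2)$. Neither has all its zeros in $[-1,1]$. In fact the zeros of $u^3-3u-c$ have sum $0$ and sum of squares $6$, so if they are all real, one of them has absolute value at least $\sqrt2$. The only elements with all zeros in $I$ are the nonzero constants.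

If $V\subset\mathcal P_4$, the cofactor is a polynomial of degree at most two, and nothing makes its zeros real. Take
$$f=u^3+2u,\qquad g=u^4+18u^2+5 .$$
With $w=u^2$ we have $f'=3w+2$, and $g'f=w(w+2)(4w+36)$, so
$$gf'-g'f=(3w+2)(w^2+18w+5)-w(w+2)(4w+36)$$
$$=(3w^3+56w^2+51w+10)-(4w^3+44w^2+72w)=-w^3+12w^2-21w+10=-(w-1)^2(w-10).\tag{3}$$
The zeros are $\pm1$ (double) and $\pm\sqrt{10}$ (simple). At $\sqrt{10}$, the element with a double zero is
$$g-\tfrac{19\sqrt{10}}8f=(u-\sqrt{10})^2\Big(u^2-\tfrac{3\sqrt{10}}8u+\tfrac12\Big),$$
as one checks by multiplying out with $(u-\sqrt{10})^2=u^2-2\sqrt{10}u+10$: the coefficient of $u^3$ is $-\tfrac{3\sqrt{10}}{8}-2\sqrt{10}=-\tfrac{19\sqrt{10}}8$, that of $u^2$ is $\tfrac12+\tfrac{60}8+10=18$, that of $u$ is $-\tfrac{30\sqrt{10}}8-\sqrt{10}=-\tfrac{19\sqrt{10}}4$, and the constant term is $5$. The second factor has discriminant $\tfrac{90}{64}-2<0$, so this element is not real-rooted. At $1$, however,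
$$g-8f=u^4-8u^3+18u^2-16u+5=(u-1)^3(u-5)$$
is real-rooted (with a zero outside $[-\sqrt{10},\sqrt{10}]$). So in degree $4$ the success depends on which zero of the Wronskian we choose, and we need a rule for the choice. We shall find one, for degree at most $4$, in the combinatorics of the set where $f/g$ is real. In larger degree no choice need work, and this comes first.

## A strictly increasing quotient: Theorem 1

An element $f-cg$ has few real zeros if $f/g$ is monotone on the line. This is what we arrange: $g$ has no real zeros, and $\mathrm{Wr}(g,f)$ has only zeros of even order, so it does not change sign.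

**Lemma 5.** Let $J\subseteq\mathbb R$ be an interval with more than one point, let $g$ have no zero on $J$, and let $W=\mathrm{Wr}(g,f)$ be a nonzero polynomial with $W\ge0$ on $J$. Then for every $c\in\mathbb R$ the polynomial $h=f-cg$ has at most one zero in $J$, and if $x\in J$ is a zero of $h$, its multiplicity is $1+\mathrm{ord}_xW$.

*Proof.* On $J$ we have $(f/g)'=W/g^2\ge0$, with only finitely many zeros. So $f/g$ is strictly increasing on $J$ and takes the value $c$ at most once. If $h$ has multiplicity $m\ge1$ at $x$, then $W=\mathrm{Wr}(g,h)=gh'-g'h$; here $gh'$ has order exactly $m-1$ at $x$ because $g(x)\ne0$, and $g'h$ has order at least $m$. So $\mathrm{ord}_xW=m-1$. $\square$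

To have a Wronskian with two zeros of order four, we ask that $u^5$ divide $f$ and that $(u-1)^5$ divide $f-g$. With $\deg f\le7$ and $\deg g\le2$, this means six free coefficients (three in $f/u^5$, three in $g$) and five linear conditions, so nonzero solutions exist. The pair of Theorem 1 is one.

**Step 1. The factorization of $f-g$.** The purpose is to verify the divisibility by $(u-1)^5$. We claim
$$f-g=2u^7-7u^6+7u^5-7u^2+7u-2=(u-1)^5(2u^2+3u+2).$$
With $(u-1)^5=u^5-5u^4+10u^3-10u^2+5u-1$, the coefficients of the product are: $u^7$: $2$; $u^6$: $-10+3=-7$; $u^5$: $20-15+2=7$; $u^4$: $-20+30-10=0$; $u^3$: $10-30+20=0$; $u^2$: $-2+15-20=-7$; $u$: $-3+10=7$; constant: $-2$.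

**Step 2. The Wronskian.** The purpose is to find $W=\mathrm{Wr}(g,f)=gf'-g'f$ from its divisors and its degree. Since $u^5\mid f$ and $u^4\mid f'$, we have $u^4\mid W$. Since $W=\mathrm{Wr}(g,f-g)$ and $(u-1)^5\mid f-g$, we have $(u-1)^4\mid W$. Finally $\deg W\le8$, with coefficient of $u^8$ equal to $7\cdot14-14\cdot2=70$. Hence $W=70u^4(u-1)^4$, and all zeros of $\mathrm{Wr}(V)$ lie in $[0,1]$.

**Step 3. No element is real-rooted.** The purpose is to treat all elements of $V$ at once. The discriminant of $g$ is $49-56<0$, so $g>0$ on $\mathbb R$, and $g$ and its nonzero multiples have non-real zeros. Any other nonzero element is, up to a scalar, $h=f-cg$ with $c\in\mathbb R$, and $\deg h=7$. By Lemma 5 with $J=\mathbb R$, $h$ has at most one real zero, of multiplicity at most $1+4=5<7$. So $h$ has a non-real zero. This proves Theorem 1. $\blacksquare$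

The elements with a multiple real zero are here, up to scalars, $f=u^5(2u^2-7u+7)$ and $f-g=(u-1)^5(2u^2+3u+2)$; the quadratic factors have discriminants $49-56$ and $9-16$, both negative. The attempt of the previous section fails at every zero of the Wronskian.

## Raising the dimension by integrating against a square: Theorem 2

The cases $d=1$ and $|I|\le1$ are done. Let $d\ge2$ and let $I$ contain $a<b$. We want spaces $V_d$, $\dim V_d=d$, with all zeros of $\mathrm{Wr}(V_d)$ in $I$ and the property

$(P_d)$: no basis $(f_1,\dots,f_d)$ of $V_d$ has all $\mathrm{Wr}(f_1,\dots,f_i)$, $1\le i\le d$, real-rooted.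

**The starting space.** For $d=2$ take the space of Theorem 1 with $u$ replaced by $(u-a)/(b-a)$. By (W4) the zeros of its Wronskian are $a,b\in I$. No nonzero element is real-rooted, since an affine change with real coefficients preserves real-rootedness. So $(P_2)$ holds.

To go from $d-1$ to $d$, the obvious attempt is to integrate: $V_d=\{F:F'\in V_{d-1}\}$. It has dimension $d$ and contains $1$, and by (W3) $\mathrm{Wr}(V_d)=\mathrm{Wr}(V_{d-1})$ up to a scalar. If $f_1$ is constant, then (W3) turns the partial Wronskians of $(f_1,\dots,f_d)$ into those of $(f_2',\dots,f_d')$, and $(P_{d-1})$ finishes. So we need every real-rooted element of $V_d$ to be constant. For $d=3$ this is true: if $F$ is nonconstant and real-rooted then so is $F'\in V_2$, which is impossible. For $d=4$ it is false: $V_3$ contains $1$, so $V_4$ contains $u$, which is real-rooted and not constant. This does not show that $V_4$ lacks the property $(P_4)$, but the reduction to $(P_3)$ is lost. The way past this point is to integrate against a fixed square with many zeros, because a double zero of $F'$ is a strong restriction on a real-rooted $F$.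

**Lemma 6.** Let $F$ be nonconstant and real-rooted. Then every zero of $F'$ of multiplicity at least $2$ is a zero of $F$.

*Proof.* Let $x_1<\dots<x_r$ be the distinct zeros of $F$, with multiplicities $\mu_1,\dots,\mu_r$. Then $F'$ vanishes at $x_i$ to order exactly $\mu_i-1$, which accounts for $\deg F-r$ zeros. By Rolle's theorem it has a zero in each of the $r-1$ gaps $(x_i,x_{i+1})$. Together these are $\deg F-1=\deg F'$ zeros. So there are no others, and the zeros in the gaps are simple. A zero of $F'$ of multiplicity at least $2$ is therefore some $x_i$. $\square$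

Let $d\ge3$ and let $V_{d-1}$ be constructed. Let $M$ be the maximal degree in $V_{d-1}$, choose $a_0<a_1<\dots<a_{M+1}$ in $I$, and put
$$q=\prod_{j=0}^{M+1}(u-a_j)^2,\qquad V_d=\{F\in\mathbb R[u]:F'\in q\,V_{d-1}\}.$$

**Step 1. The Wronskian of $V_d$.** The purpose is to check the hypothesis of the question. Integration gives $\dim V_d=(d-1)+1=d$, and $1\in V_d$. Let $1,F_2,\dots,F_d$ be a basis and $F_j'=qg_j$; then $g_2,\dots,g_d$ is a basis of $V_{d-1}$. By (W3) and (W2),
$$\mathrm{Wr}(1,F_2,\dots,F_d)=\mathrm{Wr}(qg_2,\dots,qg_d)=q^{d-1}\,\mathrm{Wr}(g_2,\dots,g_d).$$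
Its zeros are the $a_j$ and the zeros of $\mathrm{Wr}(V_{d-1})$, all in $I$.

**Step 2. Every real-rooted $F\in V_d$ is constant.** This is what the reduction needs. Suppose $F$ is real-rooted and nonconstant, $F'=qg$ with $0\ne g\in V_{d-1}$. Each $a_j$ is a zero of $F'$ of multiplicity at least $2$, so $F(a_j)=0$ for all $j$ by Lemma 6. Hence
$$\int_{a_j}^{a_{j+1}}qg\,du=F(a_{j+1})-F(a_j)=0\qquad(0\le j\le M).$$
Since $q>0$ on the open interval $(a_j,a_{j+1})$, the polynomial $g$ must vanish somewhere in it; otherwise $qg$ would have constant sign there. So $g$ has zeros in $M+1$ disjoint intervals, which contradicts $\deg g\le M$ and $g\ne0$.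

**Step 3. Descent.** The purpose is to deduce $(P_d)$ from $(P_{d-1})$. Suppose a basis $(f_1,\dots,f_d)$ of $V_d$ has all partial Wronskians real-rooted. Then $f_1=\mathrm{Wr}(f_1)$ is real-rooted, so by Step 2 it is a nonzero constant. Write $f_j'=qg_j$ for $j\ge2$. A linear relation between $g_2,\dots,g_d$ would make a combination of $f_2,\dots,f_d$ constant, that is, a multiple of $f_1$; so $(g_2,\dots,g_d)$ is a basis of $V_{d-1}$. By (W3) and (W2),
$$\mathrm{Wr}(f_1,\dots,f_i)=f_1\,q^{i-1}\,\mathrm{Wr}(g_2,\dots,g_i)\qquad(2\le i\le d).$$
A factor of a real-rooted polynomial is real-rooted, so all $\mathrm{Wr}(g_2,\dots,g_i)$ are real-rooted. This contradicts $(P_{d-1})$, and Theorem 2 is proved. $\blacksquare$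

## Smaller degrees for two-dimensional spaces: the examples in Theorem 3

Theorem 1 lives in degree $7$. The same lemma gives examples in the lowest possible degrees. Write $w=u^2$.

**Part (c).** Since $\mathcal P_5\subset\mathcal P_n$ for $n\ge5$, one example in $\mathcal P_5$ suffices. Let
$$f=12u^5-12u^3+5u,\qquad g=4u^4-36u^2+135 .$$
Then $f'=60w^2-36w+5$ and $g'f=w(16w-72)(12w^2-12w+5)$. Expanding,
$$gf'=240w^4-2304w^3+9416w^2-5040w+675,\qquad g'f=192w^4-1056w^3+944w^2-360w,$$
$$gf'-g'f=48w^4-1248w^3+8472w^2-4680w+675=3(4w^2-52w+15)^2,$$
the last equality because $(4w^2-52w+15)^2=16w^4-416w^3+2824w^2-1560w+225$. The quadratic $4w^2-52w+15$ has the roots $w=(13\pm\sqrt{154})/2$, distinct and positive since $154<169$. So $\mathrm{Wr}(g,f)\ge0$ on $\mathbb R$ has exactly four distinct zeros in $u$, all real and all double. As a quadratic in $w$, $g$ has discriminant $1296-2160<0$, so $g>0$ on $\mathbb R$. By Lemma 5 with $J=\mathbb R$, $f-cg$ has at most one real zero, of multiplicity at most $1+2=3$, while its degree is $5$. So it has non-real zeros. The remaining elements are multiples of $g$, which has no real zero and degree $4$. So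 no nonzero element is real-rooted. $\blacksquare$

**Part (b), the example.** Take $f=u^3+2u$ and $g=u^4+18u^2+5>0$ as above, and $I=[-\sqrt{10},\sqrt{10}]$. By (3), $\mathrm{Wr}(g,f)=-(w-1)^2(w-10)$ has all its zeros in $I$ and is nonnegative on $I$. By Lemma 5 with $J=I$, $f-cg$ has at most one zero in $I$, of multiplicity at most $1+2=3$. If $c\ne0$, then $\deg(f-cg)=4$, so it has a zero outside $I$. If $c=0$, $f=u(u^2+2)$ has the zeros $\pm i\sqrt2$. And $g$ has no real zero at all. So no nonzero element has all its zeros in $I$. By (W4), an affine change of variable carries this example to any compact interval with nonempty interior. $\blacksquare$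

## The rational function of a pencil, its faces and its chords

We turn to the positive parts of Theorem 3. Let $\hat{\mathbb C}=\mathbb C\cup\{\infty\}$ and $\mathbb{RP}^1=\mathbb R\cup\{\infty\}$; let $H$ and $H^-$ be the open upper and lower half planes, and $\bar H=H\cup\mathbb{RP}^1$.

**Definition (local degree, critical point).** For a nonconstant rational function $R:\hat{\mathbb C}\to\hat{\mathbb C}$ and $z\in\hat{\mathbb C}$, the local degree at $z$ is the multiplicity of $z$ as a solution of $R=R(z)$, in local coordinates. The point $z$ is critical if the local degree is at least $2$. If $R$ has degree $n$, the local degrees over each point sum to $n$, and by Riemann–Hurwitz the numbers (local degree $-1$) sum to $2n-2$. Example: $R=(u^2+1)/u=u+1/u$ has degree $2$ and the two critical points $\pm1$.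

**Reduction to a rational function.** The purpose is to restate the problem in terms of fibers. Let $p$ be the gcd of $V$ and $V=pV_1$. By (W2) $\mathrm{Wr}(V)=p^2\,\mathrm{Wr}(V_1)$, so the zeros of $p$ and of $\mathrm{Wr}(V_1)$ lie in $I$. If $f_1\in V_1$ has all zeros in $I$ (or is real-rooted), so does (so is) $pf_1\in V$. Thus it suffices to treat $V_1$, whose degrees are not larger. So let $V=\mathrm{span}(f,g)$ with $\gcd(f,g)=1$, and from now on let $n=\max(\deg f,\deg g)$. Then $R=f/g$ has degree $n\ge1$. If $n=1$, then $V=\mathcal P_1$ and $f_1=1$ works for (a) and (b). So let $n\ge2$.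

Where $g\ne0$ we have $R'=\mathrm{Wr}(g,f)/g^2$; where $g=0$ we have $f\ne0$ and $(1/R)'=\mathrm{Wr}(f,g)/f^2$. So the finite critical points of $R$ are exactly the zeros of $\mathrm{Wr}(V)$. They lie in $I$, and all critical points lie in $\mathbb{RP}^1$. Up to scalars, the nonzero elements of $V$ correspond to $c\in\mathbb{RP}^1$: $f-cg$ for $c\in\mathbb R$, and $g$ for $c=\infty$. As $f$ and $g$ have no common zero, the zeros of this element are the finite points of $R^{-1}(c)$, with the same multiplicities; the point $\infty$ in $R^{-1}(c)$ only lowers the degree. Therefore we must find $c\in\mathbb{RP}^1$ with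
$$R^{-1}(c)\subset\mathbb{RP}^1\ \text{ for (b)},\qquad R^{-1}(c)\subset I\cup\{\infty\}\ \text{ for (a)}.\tag{4}$$

**Definition (faces, chords).** Let $U=R^{-1}(\hat{\mathbb C}\setminus\mathbb{RP}^1)$. The closures of the components of $U\cap H$ are called faces. The components of $\Gamma=R^{-1}(\mathbb{RP}^1)\cap H$ are called chords. Example: let $R=u+1/u$, from $V=\mathrm{span}(u^2+1,u)$. For $u=re^{i\theta}$ the imaginary part of $R$ is $(r-1/r)\sin\theta$. So in $H$ there is one chord, the upper unit semicircle. It joins the critical points $-1$ and $1$, and $R=2\cos\theta$ maps it onto $(-2,2)$. There are two faces, the closed upper half disc and the closure of its complement in $H$. The element $u^2-cu+1$ is real-rooted exactly if $c\notin(-2,2)$, the image of the chord.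

In general, a point $z\in H$ with $R(z)=c\in\mathbb{RP}^1$ lies on a chord $\gamma$ with $c\in R(\gamma)$. So, by conjugation symmetry, $R^{-1}(c)\subset\mathbb{RP}^1$ if and only if $c$ avoids the images of all chords. This is the plan: understand these images well enough to find such a $c$.

**Step 1. There are $n$ faces, and $R$ is one-to-one on each.** The purpose is to cut $\bar H$ into pieces on which $R$ is a homeomorphism. As $R$ has real coefficients, it maps $\mathbb{RP}^1$ into $\mathbb{RP}^1$. So $U$ contains no point of $\mathbb{RP}^1$, and hence no critical point. Thus $R:U\to\hat{\mathbb C}\setminus\mathbb{RP}^1=H\cup H^-$ is a proper local homeomorphism, that is, a covering, of degree $n$. Its base has two simply connected components, so $U$ has $2n$ components, each mapped homeomorphically onto $H$ or $H^-$. Each component lies in $H$ or in $H^-$, and conjugation exchanges the two kinds since $R(\bar z)=\overline{R(z)}$. So exactly $n$ of them, $\Omega_1,\dots,\Omega_n$, lie in $H$.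

Fix $j$, let $E$ be the closure in $\hat{\mathbb C}$ of the half plane $R(\Omega_j)$, and let $\varphi:R(\Omega_j)\to\Omega_j$ be the inverse of $R$. We claim that $\varphi$ extends continuously to $E$. For $c\in\mathbb{RP}^1$ consider the cluster set of $\varphi$ at $c$, the intersection of the closures of $\varphi(B\cap R(\Omega_j))$ over small discs $B$ around $c$. It is a nested intersection of nonempty compact connected sets, hence nonempty and connected. If $w_k\to c$ and $\varphi(w_k)\to z$, then $R(z)=\lim w_k=c$; so the cluster set lies in the finite set $R^{-1}(c)$. A connected subset of a finite set is a point, so $\varphi$ has a limit at $c$, and the extension by these limits is continuous. By continuity $R\circ\varphi=\mathrm{id}$ on $E$, so the extended $\varphi$ is injective on $E$. As $E$ is compact, $\varphi$ is a homeomorphism from $E$ onto a compact set, which contains $\Omega_j$ and is contained in its closure, so is equal to it. We have shown: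

**(F1)** The face $D_j=\overline{\Omega_j}\subset\bar H$ is a closed Jordan domain, and $R:D_j\to E$ is a homeomorphism onto a closed half plane. $D_j$ contains exactly one point over each $c\in\mathbb{RP}^1$, and $R$ is injective on the Jordan curve $\partial D_j=D_j\setminus\Omega_j=D_j\cap R^{-1}(\mathbb{RP}^1)$. The faces cover $\bar H$.

To be complete: $\partial D_j=\varphi(\partial E)$ is a Jordan curve, and $\Omega_j$ is connected and both open and closed in its complement, so $\Omega_j$ is one of the two components of the complement, and by the Jordan curve theorem $\partial D_j$ is indeed the boundary of $D_j$. For the covering: $R$ is an open map, so $R^{-1}(\mathbb{RP}^1)$ has empty interior, $U\cap H$ is dense in $\bar H$, and the finite union of the closed sets $D_j$ is $\bar H$.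

**Step 2. Each chord lies on exactly two faces.** The purpose is to describe how faces meet. $\Gamma$ is closed in $H$, and since $R$ is a local homeomorphism on $H$, $\Gamma$ is a $1$-manifold. A point $z\in\Gamma$ has a small neighborhood $B$, mapped homeomorphically onto a disc neighborhood of $R(z)$ cut by $\mathbb{RP}^1$ into two halves, such that $\Gamma\cap B$ is an arc and $B\setminus\Gamma$ has two sides, mapped into different half planes. Each $\Omega_l$ maps into one half plane only, so the two sides lie in two different sets $\Omega_j,\Omega_k$. Hence every point of $\Gamma\cap B$ lies on exactly the two faces $D_j,D_k$. This pair is locally constant on $\Gamma$, so it is constant on each chord $\gamma$. We call $D_j,D_k$ adjacent via $\gamma$.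

**Step 3. A chord is an open arc joining two distinct critical points.** The purpose is to exclude closed curves and loops. In the neighborhood $B$ of Step 2, $\partial D_j\cap B=\Gamma\cap B$ is an arc, contained in $\gamma$ if $z\in\gamma$. So $\gamma$ is a connected open subset of the Jordan curve $\partial D_j$, and likewise of $\partial D_k$. Suppose $\partial D_j\setminus\gamma$ had at most one point. Then $\partial D_k\supseteq\bar\gamma=\partial D_j$. A Jordan curve contains no other Jordan curve properly, so $\partial D_k=\partial D_j$. Then $\Omega_j\ne\Omega_k$ are the two components of the complement of this curve, and $D_j\cup D_k=\hat{\mathbb C}$, which is impossible as $D_j,D_k\subset\bar H$. So $\gamma$ is an open arc of $\partial D_j$ with two distinct endpoints.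

The endpoints lie in $\mathbb{RP}^1$: an endpoint in $H$ would lie in $\partial D_j\cap H\subset\Gamma$ and in the closure of $\gamma$. As a component of $\Gamma$, $\gamma$ is closed in $\Gamma$, so the endpoint would belong to $\gamma$, which it does not.

The endpoints are critical: near a noncritical $x\in\mathbb{RP}^1$, $R$ has a local inverse, which commutes with conjugation and so maps $\mathbb{RP}^1$ into $\mathbb{RP}^1$. So near $x$ the set $R^{-1}(\mathbb{RP}^1)$ is just $\mathbb{RP}^1$, and no point of $\Gamma$ is near $x$.

Put $J_\gamma=R(\gamma)$. By (F1) it is an open arc of $\mathbb{RP}^1$.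

**Step 4. Chords on a common face have disjoint images.** This is the only information on the arcs $J_\gamma$ that we shall need.

**(F2)** If $\gamma\ne\gamma'$ lie on a common face, then $J_\gamma\cap J_{\gamma'}=\emptyset$, and if $x$ is an endpoint of $\gamma$, then $R(x)\notin J_\gamma\cup J_{\gamma'}$.

*Proof.* Let $D_j$ be the common face. The sets $\gamma$, $\gamma'$ and $\{x\}$ are contained in $\partial D_j$ and pairwise disjoint: $\gamma,\gamma'$ are different components of $\Gamma\subset H$, and $x\in\mathbb{RP}^1$. As $R$ is injective on $\partial D_j$, their images are pairwise disjoint. $\square$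

The same argument, with any face containing $\gamma$, gives $R(x)\notin J_\gamma$ also when $\gamma$ is the only chord.

## The faces form a tree

Let $G$ be the graph whose vertices are the $n$ faces and whose edges are the chords, each chord joining the two faces on which it lies.

**Step 5. $G$ is connected.** This is the first half of the claim that $G$ is a tree. For each connected component of $G$, take the union of the sets $D_j\cap H$ over its faces. These finitely many nonempty sets are closed in $H$ and cover $H$ by (F1). They are pairwise disjoint: a point of $H$ on two different faces lies in no $\Omega_l$, hence in $\Gamma$, and by Step 2 it lies on exactly two faces, which are adjacent. As $H$ is connected, there is only one such set.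

**Step 6. Every edge is a bridge.** This excludes cycles (also those formed by two chords between the same faces). We use the textbook fact that a crosscut of a disc with distinct endpoints separates the open disc into two components, and that each point of the crosscut is on the boundary of both. By Step 3 a chord $\gamma$ is such a crosscut of $H$. Take $z\in\gamma$ and a neighborhood $B$ as in Step 2. Both components of $H\setminus\gamma$ meet $B$, and $B\setminus\gamma$ consists of two connected sides, so the two sides are in different components. One side lies in $\Omega_j$, the other in $\Omega_k$, and $\Omega_j,\Omega_k$ are connected and miss $\gamma$. So the two faces at $\gamma$ are on different sides of $\gamma$. If two faces $D_l,D_m$ are adjacent via a chord $\gamma'\ne\gamma$, then $\Omega_l\cup\gamma'\cup\Omega_m$ is connected and misses $\gamma$, so they are on the same side of $\gamma$. Hence no path in $G$ that avoids the edge $\gamma$ connects $D_j$ with $D_k$.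

By Steps 5 and 6, $G$ is a tree with $n$ vertices, and there are $n-1$ chords.

**Example (degree 3).** Let $R=u^3-3u$, from $V=\mathrm{span}(1,u^3-3u)$. For $u=x+iy$ the imaginary part is $y(3x^2-y^2-3)$, so $\Gamma$ is the part in $H$ of the hyperbola $3x^2-y^2=3$. It consists of two chords, one from $1$ to $\infty$ and one from $-1$ to $\infty$. The three faces form a path.

**Example (degree 4).** Let $R=f/g$ with $f=u^3+2u$, $g=u^4+18u^2+5$. The Wronskian has degree $6=2n-2$, with zeros of total order $6$, so $\infty$ is not critical, and the local degrees are $3$ at $\pm1$ and $2$ at $\pm\sqrt{10}$. On the imaginary axis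
$$R(iy)=i\,\frac{y(2-y^2)}{y^4-18y^2+5},$$
so for $y>0$ the point $iy$ lies in $\Gamma$ exactly for $y=y_1,\sqrt2,y_2$ with $y_1^2=9-\sqrt{76}\approx0.28$ and $y_2^2=9+\sqrt{76}\approx17.7$; the values are $\infty,0,\infty$. The reflection $\sigma(u)=-\bar u$ satisfies $R\circ\sigma=-\overline R$, so it permutes the chords. A chord through one of the three points is mapped to itself by $\sigma$; it is not fixed pointwise, so $\sigma$ acts on this arc as an orientation-reversing involution, with exactly one fixed point. So the three points lie on three different chords, and these are all $n-1=3$ chords. $\sigma$ exchanges the endpoints of each, so each chord joins $1$ with $-1$ or $\sqrt{10}$ with $-\sqrt{10}$. At $\sqrt{10}$, where the local degree is $2$, only one arc of $\Gamma$ arrives (see the local picture in the proof of (a) below). A chord between $\pm\sqrt{10}$ exists, since at $\sqrt{10}$ one arc does arrive. So one chord joins $\pm\sqrt{10}$ and two join $\pm1$. The latter lie in the part of $H$ cut off by the chord between $\pm\sqrt{10}$ that is adjacent to $(-\sqrt{10},\sqrt{10})$. The axis meets each chord once, so they meet it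 below that chord, and the chord between $\pm\sqrt{10}$ passes through $iy_2$. Moving up the axis, $R(iy)$ changes half plane at each of the three points, so we cross the three chords one after another, and $G$ is a path whose middle edge is the chord through $i\sqrt2$, with endpoints $\pm1$. This is the rule we were looking for: the real-rooted element $(u-1)^3(u-5)$ came from the endpoint $1$ of the middle edge, while $\sqrt{10}$ is an endpoint of an outer edge only.

## A chord that meets every other: the positive part of Theorem 3(b)

Let $2\le n\le4$. The purpose is to find a chord to which (F2) applies together with each other chord. A tree with at most $4$ vertices is a star or the path on $4$ vertices. It has an edge $\gamma$ that shares a vertex with every other edge: any edge of a star, or the middle edge of the path.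

Let $x$ be an endpoint of $\gamma$ and $c=R(x)\in\mathbb{RP}^1$. Every other chord $\gamma'$ lies with $\gamma$ on a common face, so $c\notin J_\gamma$ and $c\notin J_{\gamma'}$ by (F2). Hence $c$ avoids all $J$'s, and $R^{-1}(c)$ has no point in $H$. By conjugation it has none in $H^-$. So $R^{-1}(c)\subset\mathbb{RP}^1$, and by (4) the corresponding element of $V$ is real-rooted. $\blacksquare$

For $n=5$ the tree can be a path with four edges, and then no edge meets all others: here this argument stops. Part (c) shows that in degree $5$ the conclusion is in fact false.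

## Keeping the zeros inside the interval: Theorem 3(a)

**Degree $n=2$.** By Riemann–Hurwitz the contributions sum to $2$, and each is at most $1$. So there are two distinct critical points, and at least one of them is finite, $x\in I$. Its local degree is $2=n$, so $R^{-1}(R(x))=\{x\}$, and $(u-x)^2\in V$ up to a scalar.

**Degree $n=3$.** The contributions sum to $4$, and that of $\infty$ is at most $2$. So there are finite critical points. Let $I_0$ be the smallest closed interval containing them; then $I_0\subset I$, because $I$ is an interval containing them. $G$ is a tree with three vertices, a path $D_0-D_1-D_2$, with chords $\gamma_1$ (on $D_0,D_1$) and $\gamma_2$ (on $D_1,D_2$).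

**Step 1. The real arcs of the outer faces.** The purpose is to locate the points over $c$ that are not on chords. The points of $\partial D_0$ in $H$ lie in $\Gamma$, on a chord of $D_0$, and $\gamma_1$ is the only one. So $\partial D_0=\gamma_1\cup A_0$, where $A_0$ is a closed arc of $\mathbb{RP}^1$ whose endpoints are the two distinct endpoints of $\gamma_1$, which are critical. Similarly $\partial D_2=\gamma_2\cup A_2$. If $\infty\notin A_i$, then $A_i$ is a compact interval in $\mathbb R$ with critical endpoints, so $A_i\subset I_0$.

**Step 2. The case $\infty\notin A_2$.** We use the chord at the other end. Let $x$ be an endpoint of $\gamma_1$ and $c=R(x)$. As $x\in D_0\cap D_1$, (F1) shows that $x$ is the only point over $c$ in $D_0$ and in $D_1$. The chords $\gamma_1,\gamma_2$ both lie on $D_1$, so $c\notin J_{\gamma_2}$ by (F2). The point of $D_2$ over $c$ lies in $\partial D_2=\gamma_2\cup A_2$, and not in $\gamma_2$, so it lies in $A_2\subset I_0$. The faces cover $\bar H$, and $R^{-1}(c)$ is symmetric under conjugation, so $R^{-1}(c)\subset\{x\}\cup A_2\subset I_0\cup\{\infty\}$; here $x$ is a critical point, hence in $I_0$ or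 equal to $\infty$. By (4) we are done.

**Step 3. The case $\infty\notin A_0$.** This is symmetric: take an endpoint $x$ of $\gamma_2$. It is the only point over $c=R(x)$ in $D_1$ and $D_2$; also $c\notin J_{\gamma_1}$, and the point over $c$ in $D_0$ lies in $A_0\subset I_0$.

**Step 4. The case $\infty\in A_0\cap A_2$.** We show that $V$ contains the constants. Let $m\le3$ be the local degree of $R$ at $\infty$. We first need the local picture at a point $x\in\mathbb{RP}^1$ of local degree $m$. In real coordinates $t$ at $x$ (which map the upper side of $\mathbb{RP}^1$ to the upper side) and at $R(x)$, $R=\kappa t^m(1+\cdots)$ with real coefficients and $\kappa\ne0$. So $R=\pm s^m$ with the local coordinate $s=t\,\big(|\kappa|(1+\cdots)\big)^{1/m}$, which commutes with conjugation and has $ds/dt>0$ at $t=0$. Thus $\Gamma$ near $x$ consists of the $m-1$ arcs $\arg s=\pi k/m$, $1\le k\le m-1$, which end at $x$. They divide a half-neighborhood of $x$ in $H$ into $m$ sectors, each connected and contained in $U$, so each contained in one $\Omega_j$.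

At $x=\infty$: since $\infty$ lies on $D_0$ and on $D_2$, both $\Omega_0$ and $\Omega_2$ contain sectors, so $m\ge2$. If $m=2$, the two sectors lie in $\Omega_0$ and $\Omega_2$ and are separated by an arc of $\Gamma$. The points of this arc lie on $D_0$ and on $D_2$, so these faces would be adjacent, which is false in the path $D_0-D_1-D_2$. So $m=3=n$, and $R^{-1}(R(\infty))=\{\infty\}$. The element of $V$ corresponding to $c=R(\infty)\in\mathbb{RP}^1$ has no zeros; it is a nonzero constant.

In every case some nonzero $f_1\in V$ has all its zeros in $I$. With the cases $n\le2$ this proves (a), and with it Theorem 3. $\blacksquare$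

The space $\mathrm{span}(1,u^3-3u)$ is an instance of Step 4: there $A_0$ and $A_2$ are the arcs from $1$ to $\infty$ and from $\infty$ to $-1$ outside $(-1,1)$, the local degree at $\infty$ is $3$, and we saw by hand that only constants have all their zeros in $[-1,1]$.

## Hyperplanes of $\mathcal P_n$: Proposition 4

Let $V\subset\mathcal P_n$ have dimension $n$, with all zeros of $\mathrm{Wr}(V)$ in $I$. We shall read off a basis of $V$ from the zeros of $\mathrm{Wr}(V)$. For $V=\mathrm{span}(u,u^2+1)\subset\mathcal P_2$ it will be $(u-1)^2,(u+1)^2$.

**Step 1. The Wronskian as a function on powers.** The purpose is to express $\mathrm{Wr}(V)$ through a linear functional $\ell\ne0$ on $\mathcal P_n$ with kernel $V$. Let $f_1,\dots,f_n$ be a basis of $V$ and choose $f_0\in\mathcal P_n$ with $\ell(f_0)=1$, so $f_0,\dots,f_n$ is a basis of $\mathcal P_n$. Write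
$$(u-z)^n=\sum_{j=0}^nc_j(z)f_j(u).$$
Applying $\ell$ (in the variable $u$) gives $c_0(z)=\ell((u-z)^n)$. Taking the $u$-derivatives of orders $r=0,\dots,n$ at $u=z$ gives $\sum_jc_j(z)f_j^{(r)}(z)=n!\,\delta_{rn}$. The determinant of this linear system for the $c_j(z)$ is $K=\mathrm{Wr}(f_0,\dots,f_n)$, the Wronskian of $\mathcal P_n$, which by (W5) has degree $\sum_{i=0}^ni-\binom{n+1}2=0$. So $K$ is a nonzero constant. By Cramer's rule, expanding along the first column, which is replaced by $(0,\dots,0,n!)^{T}$,
$$c_0(z)=\ell((u-z)^n)=(-1)^n\,\frac{n!}{K}\,\mathrm{Wr}(f_1,\dots,f_n)(z).\tag{5}$$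
In the example, $\ell(\alpha+\beta u+\gamma u^2)=\alpha-\gamma$ and $\ell((u-z)^2)=z^2-1$.

**Step 2. A list of $n$ elements of $V$.** Now we use the zeros. Let $\mathrm{Wr}(V)=C\prod_j(u-z_j)^{m_j}$ with distinct $z_j\in I$ and $m_j\ge1$. By (5), $\mathrm{Wr}(V)$ has degree at most $n$; put $m_\infty=n-\sum m_j\ge0$. The $k$-th derivative of $c_0$ is $(-1)^k\frac{n!}{(n-k)!}\,\ell((u-z)^{n-k})$, and it vanishes at $z_j$ for $k<m_j$. So
$$(u-z_j)^{n-k}\in V\qquad(0\le k<m_j).$$
The coefficient of $z^{n-k}$ in $c_0$ is $(-1)^{n-k}\binom nk\,\ell(u^k)$, and it vanishes for $k<m_\infty$. So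
$$u^k\in V\qquad(0\le k<m_\infty).$$
Altogether these are $n$ elements. Order them as $1,u,\dots,u^{m_\infty-1}$, followed by the $(u-z_j)^{n-k}$ in any order such that for each $j$ the index $k$ increases. For example, $V=\mathrm{span}(1,u,u^3)\subset\mathcal P_3$ has $\mathrm{Wr}(V)=6u$, so $m_\infty=2$ and the list is $1,u,u^3$.

**Step 3. Independence.** The purpose is to show that the list is a basis. Let $N=n-m_\infty=\sum m_j$. If $N=0$, the list is $1,\dots,u^{n-1}$, which is independent. Let $N\ge1$. The $m_\infty$-th derivative of $(u-z_j)^{n-k}$ is a nonzero constant times $(u-z_j)^{N-k}$; note $k<m_j\le N$. We show first that all the $(u-z_j)^{N-k}$, $0\le k<m_j$, are independent in $\mathcal P_N$. Consider the bilinear form on $\mathcal P_N$ with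
$$\langle u^{N-b},u^b\rangle=\frac{(-1)^b}{\binom Nb}\quad(0\le b\le N),\qquad\text{all other }\langle u^a,u^b\rangle=0 .$$
In $(u-z)^N=\sum_a\binom Na u^a(-z)^{N-a}$ only $a=N-b$ pairs with $u^b$, so $\langle(u-z)^N,u^b\rangle=\binom Nb(-z)^b(-1)^b/\binom Nb=z^b$. Hence $\langle(u-z)^N,p\rangle=p(z)$ for all $p\in\mathcal P_N$. Differentiating $k$ times in $z$,
$$(-1)^k\frac{N!}{(N-k)!}\,\langle(u-z)^{N-k},p\rangle=p^{(k)}(z).$$
So a linear relation between the $(u-z_j)^{N-k}$ gives a linear relation between the functionals $p\mapsto p^{(k)}(z_j)$, $0\le k<m_j$, on $\mathcal P_N$, with coefficients changed by nonzero factors. These are $\sum m_j=N\leq N+1$ functionals, and by Hermite interpolation their values can be prescribed arbitrarily on $\mathcal P_N$. So they are independent and the relation is trivial.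

Now take a linear relation between the $n$ elements of the list. Its $m_\infty$-th derivative kills $1,\dots,u^{m_\infty-1}$, so by what was just shown the coefficients of all $(u-z_j)^{n-k}$ vanish. The rest is a relation between distinct monomials, hence trivial. So the list is a basis of $V$.

**Step 4. The partial Wronskians.** It remains to compute them; the purpose is to find so many zeros at the $z_j$ that no room is left elsewhere. The Wronskian of the first $i\le m_\infty$ elements is a nonzero constant by (W3). For $i=m_\infty+s$ with $s\ge1$, (W3) shows that the Wronskian of the first $i$ elements is, up to a nonzero constant, $\mathrm{Wr}(X)$, where $X$ is spanned by the $(u-z_j)^{N-k}$ with $0\le k<m_j'$, for certain $m_j'\le m_j$ with $\sum m_j'=s\le N$. Here the increasing order of $k$ was used. By Step 3, $\dim X=s$, and $X\subseteq\mathcal P_N$.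

At $z_j$, the $s$ orders of $X$ include $N-m_j'+1,\dots,N$, with sum $m_j'N-\binom{m_j'}2$. The other $s-m_j'$ orders are distinct nonnegative integers, with sum at least $\binom{s-m_j'}2$. By (W5), the order of $\mathrm{Wr}(X)$ at $z_j$ is at least
$$m_j'N-\tbinom{m_j'}2+\tbinom{s-m_j'}2-\tbinom s2=m_j'N-\tfrac{m_j'(m_j'-1)}2-sm_j'+\tfrac{m_j'(m_j'+1)}2=m_j'(N-s+1).$$
Summing over $j$ gives $s(N-s+1)$, and by (1) this is the largest possible degree of $\mathrm{Wr}(X)$. So there are no other zeros, and
$$\mathrm{Wr}(X)=C'\prod_j(u-z_j)^{m_j'(N-s+1)}$$
with a nonzero constant $C'$. All its zeros are among the $z_j\in I$. So the list, in the chosen order, is a good basis of $V$, and Proposition 4 is proved. $\blacksquare$
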